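\title{Factoring maps through finite approximations of $p$-compact groups}

\begin{abstract}
Let $BX$ be the classifying space of a $p$-compact group, written up to $p$-completion as the homotopy colimit of a sequence $BX_1\to BX_2\to\cdots$ of classifying spaces of $p$-local finite groups. We ask whether every map to $BX$ from the $p$-completed classifying space of a finite group, or from the classifying space of a $p$-local finite group, factors up to homotopy through some $BX_m$. The answer is no. For every prime $p$ we construct an increasing sequence of finite groups whose classifying spaces approximate $B\mathbb Z/p$ and through which the identity of $B\mathbb Z/p$ does not factor. The same construction applies to every $p$-compact group that is approximated by finite groups, for instance to $SU(2)^\wedge_p$. It rests on a lemma about finite quotients of HNN extensions. We also prove that maps from elementary abelian $p$-groups factor when $X$ is connected and the Sylow groups of the system embed in a fixed unitary group, and that maps from finite $p$-groups factor through systems of homotopy fixed points.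
\end{abstract}

\section{The question and the answer}\label{sec:intro}

\subsection*{The objects}
Fix a prime $p$. Homology and cohomology have coefficients in $\mathbb F_p$ unless others are shown, and a \emph{mod $p$ equivalence} is a map that induces an isomorphism on $H_*$. We write $[Z,W]$ for the set of unpointed homotopy classes of maps, and call a map \emph{essential} if it is not homotopic to a constant map.

Bousfield--Kan $p$-completion is a functor $Z\mapsto Z^\wedge_p$ with a natural map $Z\to Z^\wedge_p$; it turns mod $p$ equivalences into homotopy equivalences. A space $Z$ is \emph{$p$-complete} if $Z\to Z^\wedge_p$ is a homotopy equivalence, and \emph{$p$-good} if it is a mod $p$ equivalence. For a finite group $G$ the space $BG$ is $p$-good, and for a finite $p$-group $P$ the space $BP$ is $p$-complete.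

A \emph{$p$-local finite group} in the sense of Broto, Levi and Oliver is a triple $\mathcal G=(S,\mathcal F,\mathcal L)$ modeled on the fusion in a Sylow $p$-subgroup of a finite group. Here $S$ is a finite $p$-group, the \emph{Sylow group} of $\mathcal G$; $\mathcal F$ is a category of subgroups of $S$ and injective homomorphisms that plays the role of conjugation in an ambient group; and $\mathcal L$ is a further category from which one forms the \emph{classifying space} $B\mathcal G=|\mathcal L|^\wedge_p$, a $p$-complete space that comes with a map $\Theta\colon BS\to B\mathcal G$. A finite group $G$ with Sylow $p$-subgroup $S$ gives rise to a $p$-local finite group with classifying space $BG^\wedge_p$, and $\Theta$ is then induced by the inclusion $S\le G$; a $p$-local finite group that does not arise in this way is called \emph{exotic}. The axioms on $\mathcal F$ and $\mathcal L$ are not used below. For $g\colon B\mathcal G\to Z$ and $C\le S$ we write $g|_{BC}$ for the composite $BC\to BS\to B\mathcal G\to Z$.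

A \emph{$p$-compact group} in the sense of Dwyer and Wilkerson is a space $X$ with $H^*(X)$ finite-dimensional, together with a pointed connected $p$-complete space $BX$ and an equivalence $X\simeq\Omega BX$. Finite $p$-groups are examples, and so is $K^\wedge_p$ for a connected compact Lie group $K$, with classifying space $BK^\wedge_p$. The space $X$ is connected exactly when $BX$ is simply connected.

The homotopy colimit $\operatorname{hocolim}_mZ_m$ of a sequence of maps $Z_1\to Z_2\to\cdots$ is its mapping telescope. Its homology groups and, for connected $Z_m$, its homotopy groups are the colimits of those of the $Z_m$. In particular $\operatorname{hocolim}_mBY_m\simeq B(\operatorname{colim}_mY_m)$ for a sequence of groups and homomorphisms.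

\subsection*{The question}
Broto and M{\o}ller associate to a $1$-connected $p$-compact group $X$ a family $X(q)$ of $p$-local finite groups, $q$ a $p$-adic unit, such that the spaces $BX(q^{p^m})$ form a direct system whose homotopy colimit is $BX$ up to $p$-completion. One may ask whether such a system exhausts $X$ in the way that a union of finite groups is exhausted by its members. The following question comes from the problem session \cite{Hanoi}.

\begin{quote}
\textbf{Question.} Let $f_m\colon BX_m\to BX_{m+1}$, $m\ge1$, be maps between classifying spaces of $p$-local finite groups, let $X$ be a $p$-compact group, and let an equivalence $(\operatorname{hocolim}_mBX_m)^\wedge_p\simeq BX$ be given. Let $\iota_m$ be the composite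
\[
BX_m\to\operatorname{hocolim}_mBX_m\to(\operatorname{hocolim}_mBX_m)^\wedge_p\simeq BX .
\]
Let $g\colon BG^\wedge_p\to BX$ be a map with $G$ a finite group or, more generally, $g\colon B\mathcal G\to BX$ with $\mathcal G$ a $p$-local finite group. Are there always an $m$ and a map $\hat g$ to $BX_m$ with $\iota_m\hat g\simeq g$?
\end{quote}

We call the data $(BX_m,f_m,\iota_m)$ an \emph{approximation} of $BX$, and we say that $g$ \emph{factors through $\iota_m$}, or through $BX_m$, if $\hat g$ exists.

Two observations suggest a positive answer. First, without completions it is positive: if $G_\infty$ is the union of groups $G_1\le G_2\le\cdots$ and $G$ is finite, then $[BG,BG_\infty]$ is the set of conjugacy classes of homomorphisms $G\to G_\infty$, and each of them has its image in some $G_m$. Second, completion does no harm in the simplest infinite example.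

\begin{example}\label{ex:circle}
Let $X_m=\mathbb Z/p^m$, with union $\mathbb Z/p^\infty=\mathbb Q_p/\mathbb Z_p$. The sequence $0\to\mathbb Z_p\to\mathbb Q_p\to\mathbb Q_p/\mathbb Z_p\to0$ gives a fibration $K(\mathbb Q_p,1)\to B\mathbb Z/p^\infty\to K(\mathbb Z_p,2)$ with mod $p$ acyclic fiber, so the spaces $B\mathbb Z/p^m$ approximate $K(\mathbb Z_p,2)=(BS^1)^\wedge_p$. Let $G$ be finite. A mod $p$ equivalence induces an isomorphism on $H^*(-;\mathbb Z_p)$, and $H^i(G;\mathbb Q_p)=0$ for $i>0$, so
\[
[BG^\wedge_p,K(\mathbb Z_p,2)]=H^2(G;\mathbb Z_p)\cong H^1(G;\mathbb Q_p/\mathbb Z_p)=\operatorname{Hom}(G,\mathbb Z/p^\infty).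
\]
Every homomorphism $G\to\mathbb Z/p^\infty$ has its image in some $\mathbb Z/p^m$, and so every map $g$ factors.
\end{example}

There is also a reason for caution. The space $BG^\wedge_p$ is in general not a finite complex, so no compactness argument applies, and the last completion may create maps that no stage of the system sees. This is what happens.

\subsection*{The results}

\begin{theorem}\label{thm:A}
For every prime $p$ there are finite groups $G_1\le G_2\le\cdots$ and compatible surjections $\pi_m\colon G_m\to\mathbb Z/p$ such that, with $BX_m=(BG_m)^\wedge_p$ and $f_m$ induced by the inclusions,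
\begin{enumerate}
\item[(1)] the $\pi_m$ induce an equivalence $(\operatorname{hocolim}_mBX_m)^\wedge_p\simeq B\mathbb Z/p$;
\item[(2)] for every $m$ and every map $\hat g\colon B\mathbb Z/p\to BX_m$, the map $\iota_m\hat g$ is null-homotopic.
\end{enumerate}
Hence the identity of $B\mathbb Z/p$ factors through no $BX_m$. If $\mathcal G$ is any $p$-local finite group, possibly exotic, then the projection $B(\mathcal G\times\mathbb Z/p)=B\mathcal G\times B\mathbb Z/p\to B\mathbb Z/p$ factors through no $BX_m$ either.
\end{theorem}

The group $\mathbb Z/p$ is at once a $p$-compact group, a finite group and a $p$-local finite group, each time with classifying space $B\mathbb Z/p$. So the Question has a negative answer, both for finite groups and for $p$-local finite groups. The disconnectedness of $X=\mathbb Z/p$ is not the cause.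

\begin{theorem}\label{thm:B}
Let $X$ be a $p$-compact group such that $BX\simeq(\operatorname{hocolim}_mBY_m)^\wedge_p$ for some direct system $Y_1\xrightarrow{h_1}Y_2\xrightarrow{h_2}\cdots$ of finite groups. Then there is a direct system $G_1\to G_2\to\cdots$ of finite groups and injective homomorphisms with $(\operatorname{hocolim}_m(BG_m)^\wedge_p)^\wedge_p\simeq BX$ and with the following property. If $\mathcal G$ is a $p$-local finite group with Sylow group $S$ and $g\colon B\mathcal G\to BX$ factors through some $\iota_m\colon(BG_m)^\wedge_p\to BX$, then $g|_{BC}$ is null-homotopic for every subgroup $C\le S$ of order $p$. In particular, no essential map $B\mathbb Z/p\to BX$ factors through any $(BG_m)^\wedge_p$.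
\end{theorem}

The hypothesis holds for finite $p$-groups, for completed connected compact Lie groups such as the $1$-connected group $SU(2)^\wedge_p$, and for groups of Clark--Ewing type (Example~\ref{ex:range}).

\begin{corollary}\label{cor:trivial}
Let $X$ satisfy the hypothesis of Theorem~\ref{thm:B}. Then every map $g$ as in the Question factors through some stage of every approximation of $BX$ if and only if $X$ is trivial, that is, $BX$ is contractible.
\end{corollary}

Factorization thus depends on the approximation and not only on $X$: the completed circle has the approximation of Example~\ref{ex:circle}, through which all maps from finite groups factor, and also that of Theorem~\ref{thm:B}, through which the essential maps given by nonzero classes in $H^2(\mathbb Z/p;\mathbb Z_p)=\mathbb Z/p$ do not. Sections~\ref{sec:linear} and~\ref{sec:fixed} give conditions on the approximation under which maps do factor: Theorem~\ref{thm:C} treats elementary abelian $p$-groups and systems whose Sylow groups embed in a fixed $U(n)$, and Proposition~\ref{prop:D} treats finite $p$-groups and systems of homotopy fixed points. We make no claim, positive or negative, about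 the Broto--M{\o}ller systems themselves when $G$ is not a $p$-group.

\subsection*{The method}
For Theorem~\ref{thm:A} we build a union $G_\infty$ of finite groups and a surjection $G_\infty\to\mathbb Z/p$ with two properties that pull in opposite directions. Its kernel is mod $p$ acyclic, so that $BG_\infty$ and $B\mathbb Z/p$ have the same completion. And every element of order $p$ lies in the kernel, so that no copy of $\mathbb Z/p$ in any $G_m$ maps onto the quotient. Section~\ref{sec:small} shows on the smallest case how the homology of the kernel can be killed, Section~\ref{sec:HNN} shows how to do so inside a finite group without losing the second property, and Section~\ref{sec:kill} carries out the induction on the homological degree. Section~\ref{sec:proofs} passes from groups to spaces.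

\section{Admissible homomorphisms and the smallest case}\label{sec:small}

\begin{definition}
A homomorphism $\pi\colon G\to Y$ of finite groups is \emph{admissible} if every element of order $p$ in $G$ lies in $\ker\pi$. It need not be surjective.
\end{definition}

Equivalently, $\pi\rho$ is trivial for every homomorphism $\rho\colon\mathbb Z/p\to G$, or $\pi$ is trivial on every elementary abelian $p$-subgroup of $G$. If $\pi$ is admissible, so is $h\pi$ for every homomorphism $h\colon Y\to Y'$ of finite groups.

The first example is the surjection $\pi\colon G=\mathbb Z/p^2\to\mathbb Z/p$, with kernel $A=p\mathbb Z/p^2$. It is far from a mod $p$ equivalence, because $A$ has homology in every degree. We want to embed $G$ in a larger finite group $G'$ and extend $\pi$ to an admissible $\pi'\colon G'\to\mathbb Z/p$, with kernel $A'$, so that the homology of $A$ dies in $A'$. Consider degree one, where $H_1(A')$ is the largest elementary abelian $p$-quotient of $A'$.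

An abelian $G'$ cannot do this. Write $G'$ additively and let $g$ generate $G$. If $H_1(A)\to H_1(A')=A'/pA'$ is zero, then $pg=pa'$ for some $a'\in A'$, and $g-a'$ is an element of order $p$ outside $A'$. For $p=2$ a nonabelian solution is $G=\langle i\rangle\le G'=Q_8\to Q_8/\langle j\rangle$: the only involution $-1$ lies in $A'=\langle j\rangle$ and is a square there. To treat all primes, all degrees and all groups we need a mechanism that does not depend on such an accident.

The mechanism is to make three copies of $A$ conjugate. Ignore $\pi$ for the moment and let $A=\mathbb Z/p$. In $A\times A=\mathbb F_p^2$ consider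
\[
\alpha_1(a)=(a,0),\qquad\alpha_2(a)=(0,a),\qquad\delta(a)=(a,a).
\]
In $A'=\mathbb F_p^2\rtimes SL_2(\mathbb F_p)$ the matrices $t_1=\left(\begin{smallmatrix}1&0\\-1&1\end{smallmatrix}\right)$ and $t_2=\left(\begin{smallmatrix}1&-1\\0&1\end{smallmatrix}\right)$ conjugate $\delta(a)$ to $\alpha_1(a)$ and to $\alpha_2(a)$. So the three elements have the same class $v$ in $H_1(A')$. Since $\delta(a)=\alpha_1(a)\alpha_2(a)$, we get $v=v+v$, and $v=0$.

Two difficulties remain. In degree $n>1$ the relation $\delta_*=\alpha_{1*}+\alpha_{2*}$ fails by cross terms from lower degrees; these are removed by killing the lower degrees first. More seriously, $t_1$ and $t_2$ must be adjoined to a group that contains $G$, and the result must be finite and admissible. Adjoining them freely gives an HNN extension, which creates no new torsion but is infinite, and a careless finite quotient creates new elements of order $p$. The next section finds a quotient that does not.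

\section{Admissible finite quotients of HNN extensions}\label{sec:HNN}

Let $P$ be a group, let $A_j,B_j\le P$ be subgroups and let $\varphi_j\colon A_j\to B_j$ be isomorphisms for $1\le j\le k$. The \emph{HNN extension} with these data is
\[
H=\langle P,t_1,\dots,t_k\mid t_jat_j^{-1}=\varphi_j(a)\text{ for }a\in A_j,\ 1\le j\le k\rangle .
\]
If $A_j=1$, then $t_j$ is a free generator. We use three facts from Bass--Serre theory. The map $P\to H$ is injective. The group $H$ acts on a tree with vertex set $H/P$, preserving an orientation of the edges; thus no element inverts an edge, and the vertex stabilizers are the conjugates of $P$. A group that acts on a tree without inversions and with trivial vertex stabilizers is free.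

\begin{lemma}\label{lem:HNN}
Let $H$ be an HNN extension as above with $P$ finite, and let $x\colon H\to Y$ be a homomorphism to a finite group such that $x|_P$ is admissible. Then $x$ factors as $H\to Q\to Y$ with $Q$ a finite quotient of $H$, with $P\to Q$ injective and with $Q\to Y$ admissible.
\end{lemma}

The hypothesis on $x|_P$ is necessary, since $P$ embeds in $Q$ over $Y$. The proof takes a finite quotient $K=H/F$ with $F$ free and then passes to the larger quotient $Q=H/F^p[F,F]$, in which each element of order $p$ of $K$ with nontrivial image in $Y$ has only lifts of order $p^2$. The reader may follow the case $P=1$, $H=\langle t\rangle\cong\mathbb Z$, $x\colon\mathbb Z\to\mathbb Z/p$ onto. There $K=\mathbb Z/p$, which is not admissible over $Y$, $F=p\mathbb Z$, and $Q=\mathbb Z/p^2$ is the example of Section~\ref{sec:small}.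

\begin{proof}
\emph{A finite quotient with free kernel.} Embed $P$ in the symmetric group $\operatorname{Sym}(P)$ by left translations $L_c$, $c\in P$. The group $A_j$ acts on the set $P$ in two ways, through $a\mapsto L_a$ and through $a\mapsto L_{\varphi_j(a)}$. Both actions are free with $|P|/|A_j|$ orbits, so the two $A_j$-sets are isomorphic: there is $\tau_j\in\operatorname{Sym}(P)$ with $\tau_jL_a=L_{\varphi_j(a)}\tau_j$ for all $a\in A_j$. Hence $c\mapsto L_c$, $t_j\mapsto\tau_j$ defines a homomorphism $H\to\operatorname{Sym}(P)$ that is injective on $P$. Let $K$ be the image of $H$ in $\operatorname{Sym}(P)\times Y$ under this homomorphism and $x$, and let $F$ be the kernel of $H\to K$. The second factor ensures that $x$ factors through $K$. The first ensures that $F\cap P=1$, and since $F$ is normal it meets every conjugate of $P$ trivially. So $F$ acts freely on the tree and is a free group; in particular it is torsion-free. It has finite index in the finitely generated group $H$, so it has finite rank.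

\emph{The group $Q$.} Let $F_1=F^p[F,F]$, the subgroup generated by $p$-th powers and commutators. It is characteristic in $F$, hence normal in $H$, and $F/F_1$ is a finite elementary abelian $p$-group. Put $Q=H/F_1$. It is finite, $x$ factors as $H\to Q\to K\to Y$, and $P\to Q$ is injective because $P\cap F_1\le P\cap F=1$.

\emph{Admissibility.} Suppose that $w\in Q$ has order $p$ and nontrivial image in $Y$. Its image $\kappa\in K$ satisfies $\kappa^p=1$ and has nontrivial image in $Y$, so $\kappa$ has order $p$ and $\langle\kappa\rangle$ maps injectively to $Y$. Let $H_\kappa\le H$ be the preimage of $\langle\kappa\rangle$. Then $F\le H_\kappa$, $H_\kappa/F=\langle\kappa\rangle$ and $w\in H_\kappa/F_1$.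

We claim that $H_\kappa$ is free; this is the only place where the admissibility of $x|_P$ is used. Suppose that $1\ne h\in H_\kappa$ fixes a vertex of the tree. Then $h$ is conjugate in $H$ to some $c\in P$, so it has finite order. Now $h^p\in F$ and $F$ is torsion-free, so $h^p=1$ and $h\notin F$. On the one hand $c$ has order $p$, so $x(c)=1$ and $x(h)=1$. On the other hand $h$ maps to a generator of $\langle\kappa\rangle$, so $x(h)\ne1$. This contradiction shows that $H_\kappa$ acts freely on the tree.

Since $H_\kappa$ is free, the surjection $H_\kappa\to\langle\kappa\rangle\cong\mathbb Z/p$ lifts to a homomorphism $\lambda\colon H_\kappa\to\mathbb Z/p^2$: lift the values on a basis. The subgroup $F$ maps into $p\mathbb Z/p^2$, which is abelian of exponent $p$, so $\lambda(F_1)=0$ and $\lambda$ is defined on $H_\kappa/F_1$. The element $\lambda(w)$ reduces to a generator of $\mathbb Z/p$, so it has order $p^2$. This contradicts $w^p=1$.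
\end{proof}

\section{Killing the homology of the kernel}\label{sec:kill}

A homomorphism $G\to G'$ is \emph{over $Y$} if it commutes with given homomorphisms to $Y$; it then maps kernel to kernel. Recall that two homomorphisms $A\to A'$ that differ by conjugation by an element of $A'$ induce the same map on homology.

\begin{proposition}\label{prop:kill}
Let $\pi\colon G\to Y$ be admissible with kernel $A$, and let $n\ge1$. There are an admissible surjection $\pi'\colon G'\to Y$, with kernel $A'$, and an injective homomorphism $G\to G'$ over $Y$ such that $H_i(A)\to H_i(A')$ is zero for $1\le i\le n$.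
\end{proposition}

\begin{proof}
We use induction on $n$, for all $\pi$ at once. Choose an admissible $\pi_1\colon G_1\to Y$ with kernel $A_1$ and an injection $j\colon G\to G_1$ over $Y$ such that $j_*\colon H_i(A)\to H_i(A_1)$ is zero for $1\le i\le n-1$. For $n=1$ take $G_1=G$; for $n>1$ use the induction hypothesis.

\emph{The group $G'$.} We need a group over $Y$ that contains $A_1\times A_1$ and a copy of $G_1$ that meets it in the diagonal. The subgroup of $G_1\times G_1$ generated by $A_1\times A_1$ and the diagonal is the fiber product
\[
P=\{(g,h)\in G_1\times G_1:\pi_1(g)=\pi_1(h)\},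
\]
since $(g,h)=(1,hg^{-1})(g,g)$. It maps to $Y$ by $(g,h)\mapsto\pi_1(g)$, with kernel $A_1\times A_1$. This map is admissible: if $(g,h)$ has order $p$, then one of $g,h$ has order $p$, so the common value $\pi_1(g)=\pi_1(h)$ is trivial. Define injective homomorphisms $A\to A_1\times A_1\le P$ by
\[
\alpha_1(a)=(j(a),1),\qquad\alpha_2(a)=(1,j(a)),\qquad\delta(a)=(j(a),j(a)),
\]
and form the HNN extension
\[
H=\langle P,\,t_1,\,t_2,\,s_y\ (y\in Y)\mid t_1\delta(a)t_1^{-1}=\alpha_1(a),\ t_2\delta(a)t_2^{-1}=\alpha_2(a)\text{ for }a\in A\rangle .
\]
The free letters $s_y$ serve only to make the map to $Y$ surjective. Extend $P\to Y$ to $x\colon H\to Y$ by $x(t_1)=x(t_2)=1$ and $x(s_y)=y$; the relations are respected because both sides of each map to $1$. Lemma~\ref{lem:HNN} factors $x$ through a finite group $G'$ with $P\to G'$ injective and $\pi'\colon G'\to Y$ admissible, and $\pi'$ is surjective because $x$ is. Embed $G$ by $G\xrightarrow{j}G_1\xrightarrow{\Delta}P\to G'$, where $\Delta$ is the diagonal; this is a homomorphism over $Y$. Let $\theta\colon A_1\times A_1\to A'$ be the restriction of $P\to G'$. The map $A\to A'$ is $\theta\delta$. It factors through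 $j\colon A\to A_1$, so it vanishes on $H_i$ for $1\le i\le n-1$.

\emph{Degree $n$.} Let $u\in H_n(A)$, let $\Delta_A\colon A\to A\times A$ be the diagonal and $i_1,i_2\colon A\to A\times A$ the inclusions of the factors. By the K\"unneth theorem $H_n(A\times A)=\bigoplus_{r+s=n}H_r(A)\otimes H_s(A)$ via the cross product. The first projection kills all summands with $s>0$ and sends $u'\times1$ to $u'$; its composite with $\Delta_A$ is the identity, so the component of $\Delta_{A*}u$ with $s=0$ is $u\times1=i_{1*}u$. With the second projection, the component with $r=0$ is $1\times u=i_{2*}u$. Thus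
\[
\Delta_{A*}u=i_{1*}u+i_{2*}u+\sum_lu'_l\times u''_l,\qquad0<|u'_l|,|u''_l|<n .
\]
Apply $(j\times j)_*$. The cross terms become $j_*u'_l\times j_*u''_l=0$ by the choice of $G_1$, while $(j\times j)\Delta_A=\delta$, $(j\times j)i_1=\alpha_1$ and $(j\times j)i_2=\alpha_2$. So $\delta_*u=\alpha_{1*}u+\alpha_{2*}u$ in $H_n(A_1\times A_1)$. The images of $t_1$ and $t_2$ in $G'$ lie in $A'$ because $x(t_1)=x(t_2)=1$. Hence $\theta\alpha_1$ and $\theta\alpha_2$ are conjugate to $\theta\delta$ by elements of $A'$, and the three maps agree on homology. With $v=(\theta\delta)_*u$ we obtain $v=v+v$, so $v=0$.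
\end{proof}

Iterating the proposition replaces any direct system of finite groups by an admissible cover with the same mod $p$ homology in the limit.

\begin{proposition}\label{prop:tower}
Let $Y_1\xrightarrow{h_1}Y_2\xrightarrow{h_2}\cdots$ be finite groups and homomorphisms, and let $\pi_1\colon G_1\to Y_1$ be an admissible surjection. There are finite groups $G_m$, injective homomorphisms $j_m\colon G_m\to G_{m+1}$ and admissible surjections $\pi_m\colon G_m\to Y_m$ with $\pi_{m+1}j_m=h_m\pi_m$ such that the map
\[
\Phi\colon\operatorname{hocolim}_m(BG_m)^\wedge_p\to\operatorname{hocolim}_m(BY_m)^\wedge_p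
\]
induced by the $\pi_m$ is a mod $p$ equivalence.
\end{proposition}

\begin{proof}
Suppose that $\pi_m$ is constructed, with kernel $A_m$. The composite $h_m\pi_m\colon G_m\to Y_{m+1}$ is admissible; it need not be surjective, which is why Proposition~\ref{prop:kill} does not assume surjectivity. Apply that proposition to $h_m\pi_m$ with $n=m$ to get $\pi_{m+1}$ and $j_m$. The map $A_m\to A_{m+1}$ factors through $\ker(h_m\pi_m)$, so $H_i(A_m)\to H_i(A_{m+1})$ is zero for $1\le i\le m$.

Let $A_\infty,G_\infty,Y_\infty$ be the colimits. The sequence $1\to A_\infty\to G_\infty\to Y_\infty\to1$ is exact: an element of $G_m$ that becomes trivial in $Y_\infty$ becomes trivial in some $Y_{m'}$, so its image in $G_{m'}$ lies in $A_{m'}$. For $i\ge1$ we have $H_i(A_\infty)=\operatorname{colim}_mH_i(A_m)=0$, because the transition maps vanish for $m\ge i$. The Lyndon--Hochschild--Serre spectral sequence $E^2_{s,t}=H_s(Y_\infty;H_t(A_\infty))\Rightarrow H_{s+t}(G_\infty)$ is therefore concentrated in the row $t=0$, and $H_*(G_\infty)\to H_*(Y_\infty)$ is an isomorphism. In the square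
\[
\begin{array}{ccc}
\operatorname{hocolim}_mBG_m&\longrightarrow&\operatorname{hocolim}_m(BG_m)^\wedge_p\\[2pt]
\big\downarrow&&\big\downarrow{\scriptstyle\Phi}\\[2pt]
\operatorname{hocolim}_mBY_m&\longrightarrow&\operatorname{hocolim}_m(BY_m)^\wedge_p
\end{array}
\]
which commutes by naturality of completion, the left map induces this isomorphism. The horizontal maps are mod $p$ equivalences because $BG_m$ and $BY_m$ are $p$-good and homology commutes with telescopes. So $\Phi$ is a mod $p$ equivalence.
\end{proof}

\section{From groups to spaces}\label{sec:proofs}

It remains to see that admissibility, a condition on homomorphisms into $G_m$, controls all maps $B\mathbb Z/p\to(BG_m)^\wedge_p$. For the target $B\mathbb Z/p$ a cohomological argument suffices. We give it separately from the general case because the nilpotence that appears in it is the phenomenon studied in Section~\ref{sec:linear}.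

In both proofs we use a particular equivalence of the completed homotopy colimit with $BX$. Another choice replaces each $\iota_m$ by $\phi\iota_m$ for a fixed self-equivalence $\phi$ of $BX$. This does not affect the conclusions, since a map to $BX$ is null-homotopic if and only if its composite with $\phi$ is.

Let $x\in H^1(B\mathbb Z/p)$ be a generator and let $y=\beta x$ be its Bockstein. Then $H^*(B\mathbb Z/p)$ is $\Lambda(x)\otimes\mathbb F_p[y]$ for $p$ odd, and $\mathbb F_2[x]$ with $y=x^2$ for $p=2$. In both cases $H^2(B\mathbb Z/p)=\mathbb F_p\,y$ and $y$ is not nilpotent.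

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Apply Proposition~\ref{prop:tower} to the constant system $Y_m=\mathbb Z/p$, $h_m=\mathrm{id}$, and to the surjection $\pi_1\colon\mathbb Z/p^2\to\mathbb Z/p$; regard the $j_m$ as inclusions. The telescope of the constant system collapses onto $(B\mathbb Z/p)^\wedge_p\simeq B\mathbb Z/p$. So $\Phi$ gives a mod $p$ equivalence $\operatorname{hocolim}_mBX_m\to B\mathbb Z/p$, and its completion is the equivalence in (1). Under this identification $\iota_m\simeq(B\pi_m)^\wedge_p$, so that $\iota_m^*y$ corresponds to $\pi_m^*y$ under $H^*(BX_m)\cong H^*(BG_m)$.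

For (2) we use Quillen's theorem \cite{Quillen}: for a finite group $G$, a class in $H^*(BG)$ that restricts to zero on every elementary abelian $p$-subgroup is nilpotent. Since $\pi_m$ is admissible, it is trivial on every elementary abelian $p$-subgroup $E\le G_m$, so $\pi_m^*y$ restricts to zero on $E$. Hence $\iota_m^*y$ is nilpotent. For any $\hat g\colon B\mathbb Z/p\to BX_m$ the class $(\iota_m\hat g)^*y$ is then a nilpotent element of $\mathbb F_p\,y$, so it is zero. A self-map of $B\mathbb Z/p$ is homotopic to the map induced by multiplication by some $c\in\mathbb F_p$, which sends $x$ to $cx$ and $y$ to $cy$. So $c=0$ for $\iota_m\hat g$, and this map is null-homotopic. The identity has $c=1$ and so does not factor.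

Finally, let $\mathrm{pr}\colon B\mathcal G\times B\mathbb Z/p\to B\mathbb Z/p$ be the projection and $\sigma(z)=(b,z)$ a section of it, with $b\in B\mathcal G$ a point. If $\mathrm{pr}\simeq\iota_m\hat g$, then $\mathrm{id}=\mathrm{pr}\,\sigma\simeq\iota_m(\hat g\sigma)$, which we have just excluded.
\end{proof}

For $m=1$ the class $\pi_1^*y$ is already zero, because $\pi_1^*x\colon\mathbb Z/p^2\to\mathbb Z/p$ lifts to $\mathbb Z/p^2$ and the Bockstein vanishes on classes that lift. For a general target $BX$ we use instead the description of maps into completed classifying spaces \cite{Mislin,BLOinv}: for a finite $p$-group $C$ and a finite group $G$, sending $\rho\colon C\to G$ to the composite $BC\xrightarrow{B\rho}BG\to BG^\wedge_p$ gives a bijection from the set of $G$-conjugacy classes of homomorphisms $C\to G$ to $[BC,BG^\wedge_p]$.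

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The homomorphism $1\to Y_1$ from the trivial group is admissible, so Proposition~\ref{prop:kill} with $n=1$ gives an admissible surjection $\pi_1\colon G_1\to Y_1$. Apply Proposition~\ref{prop:tower}. Completing the right and bottom maps of the square in its proof gives equivalences
\[
(\operatorname{hocolim}_m(BG_m)^\wedge_p)^\wedge_p\xrightarrow{\ \Phi^\wedge_p\ }(\operatorname{hocolim}_m(BY_m)^\wedge_p)^\wedge_p\xleftarrow{\ \simeq\ }(\operatorname{hocolim}_mBY_m)^\wedge_p\simeq BX .
\]
With this identification $\iota_m\simeq\kappa_m\circ(B\pi_m)^\wedge_p$, where $\kappa_m\colon(BY_m)^\wedge_p\to BX$ is the structure map of the approximation $(BY_m)^\wedge_p$ of $BX$ given by the last two equivalences.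

Suppose that $g\simeq\iota_m\hat g$ and that $C\le S$ has order $p$. The map $\hat g|_{BC}\colon BC\to(BG_m)^\wedge_p$ is induced by a homomorphism $\rho\colon C\to G_m$. By naturality of completion, $(B\pi_m)^\wedge_p\circ\hat g|_{BC}$ is homotopic to $BC\xrightarrow{B(\pi_m\rho)}BY_m\to(BY_m)^\wedge_p$, and $\pi_m\rho$ is trivial because $\pi_m$ is admissible. Hence $g|_{BC}\simeq\kappa_m\circ(B\pi_m)^\wedge_p\circ\hat g|_{BC}$ is null-homotopic. The last statement is the case $\mathcal G=C=\mathbb Z/p$.
\end{proof}

\begin{example}\label{ex:range}
The hypothesis of Theorem~\ref{thm:B} holds in the following cases.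
\begin{enumerate}
\item[(a)] $X$ is a finite $p$-group. Take the constant system $Y_m=X$.
\item[(b)] $BX=BK^\wedge_p$ with $K$ a connected compact Lie group. Let $\ell\ne p$ be a prime and $\mathbf K$ the split reductive group associated to $K$. By Friedlander and Mislin \cite{FM}, $BK^\wedge_p\simeq B\mathbf K(\overline{\mathbb F}_\ell)^\wedge_p$, and $\mathbf K(\overline{\mathbb F}_\ell)$ is the union of the finite groups $Y_m=\mathbf K(\mathbb F_{\ell^{m!}})$. This includes $SU(2)^\wedge_p$ and the $p$-compact tori.
\item[(c)] $BX=B(T_\infty\rtimes W)^\wedge_p$ is of Clark--Ewing type, with $T_\infty=(\mathbb Z/p^\infty)^r$ and $W$ finite of order prime to $p$. The subgroup $T_\infty[p^m]$ of elements killed by $p^m$ is finite and characteristic, and $T_\infty\rtimes W$ is the union of the finite groups $Y_m=T_\infty[p^m]\rtimes W$.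
\end{enumerate}
\end{example}

To prove the corollary we need an essential map $B\mathbb Z/p\to BX$. A \emph{discrete $p$-toral group} is a group $S$ with a normal subgroup $T\cong(\mathbb Z/p^\infty)^r$, its \emph{maximal torus}, such that $S/T$ is a finite $p$-group. A $p$-compact group $X$ has a maximal discrete $p$-toral subgroup \cite{BLOdisc}, that is, such a group $S$ with a map $s\colon BS\to BX$ that plays the role of a Sylow subgroup. We use the following properties.
\begin{enumerate}
\item[(S1)] The map $s^*\colon H^*(BX)\to H^*(BS)$ is injective.
\item[(S2)] For a subgroup $C\le S$ of order $p$, the map $s|_{BC}$ is a monomorphism, which means that its homotopy fiber has finite-dimensional mod $p$ cohomology.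
\item[(S3)] For a finite $p$-group $P$, the map $\operatorname{Hom}(P,S)/S\to[BP,BX]$, $\rho\mapsto s\circ B\rho$, is surjective, where $S$ acts by conjugation.
\end{enumerate}

\begin{proof}[Proof of Corollary~\ref{cor:trivial}]
If $BX$ is contractible, any constant map $\hat g$ works. Suppose that $BX$ is not contractible. Then it is not mod $p$ acyclic, for otherwise $BX\simeq BX^\wedge_p$ would be equivalent to the completion of a point. By (S1), $S\ne1$. Every element of $S$ has $p$-power order, so $S$ has a subgroup $C$ of order $p$. The homotopy fiber of a null-homotopic map $BC\to BX$ is $BC\times\Omega BX$, whose cohomology is infinite-dimensional. By (S2), $s|_{BC}$ is essential, and it factors through no stage of the approximation in Theorem~\ref{thm:B}.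
\end{proof}

\section{Uniformly linear approximations}\label{sec:linear}

In the proof of Theorem~\ref{thm:A} the class $y$ is nilpotent at each stage but not in the limit, so the order of nilpotence must be unbounded. A bound on it is what makes maps from elementary abelian groups factor, and an embedding of all Sylow groups in one unitary group provides such a bound.

Throughout this section $(BX_m,f_m,\iota_m)$ is an approximation of $BX$, with Sylow groups $S_m$ and maps $\Theta_m\colon BS_m\to BX_m$. Put $R=H^*(BX)$, $R_m=H^*(BX_m)$ and $I_m=\ker(\iota_m^*\colon R\to R_m)$.

\begin{theorem}\label{thm:C}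
Let $X$ be a connected $p$-compact group, $(BX_m,f_m,\iota_m)$ an approximation of $BX$, and $E$ an elementary abelian $p$-group.
\begin{enumerate}
\item[(i)] A map $g\colon BE\to BX$ factors through $\iota_m$ if and only if $g^*(I_m)=0$.
\item[(ii)] If there is an $n$ such that every $S_m$ embeds in $U(n)$, then every map $g\colon BE\to BX$ factors through $BX_m$ for all large $m$.
\end{enumerate}
\end{theorem}

Example~\ref{ex:circle} satisfies the hypothesis of (ii) with $n=1$.

Let $\mathcal K$ be the category of unstable algebras: graded commutative $\mathbb F_p$-algebras with an action of the mod $p$ Steenrod algebra that satisfies the Cartan formula and the instability conditions valid in the cohomology of spaces. Morphisms are degree-preserving algebra maps that commute with the operations. The kernel of a morphism is an ideal stable under the operations, and its image is an unstable subalgebra. We use these facts.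
\begin{enumerate}
\item[(F1)] $\Theta_m^*\colon R_m\to H^*(BS_m)$ is injective \cite{BLOjams}.
\item[(F2)] If $K\subseteq K'$ in $\mathcal K$, every morphism $K\to H^*(BE)$ extends to $K'$ \cite{Lannes}.
\item[(F3)] For a finite group $S$, the map $\rho\mapsto(B\rho)^*$ is a bijection from $\operatorname{Hom}(E,S)/S$ to $\operatorname{Hom}_{\mathcal K}(H^*(BS),H^*(BE))$ \cite{Lannes}.
\item[(F4)] If $Z$ is simply connected, $p$-complete and of finite type, then $[BE,Z]\to\operatorname{Hom}_{\mathcal K}(H^*(Z),H^*(BE))$ is a bijection \cite{Lannes}.
\item[(F5)] $R$ is a finitely generated algebra \cite{DW}.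
\end{enumerate}
Connectedness of $X$ is used only to apply (F4) to $Z=BX$.

\begin{proof}[Proof of Theorem~\ref{thm:C}(i)]
If $g\simeq\iota_m\hat g$, then $g^*=\hat g^*\iota_m^*$ kills $I_m$. Conversely, let $g^*(I_m)=0$. Then $g^*$ factors through $R/I_m$, which $\Theta_m^*\iota_m^*$ identifies with an unstable subalgebra of $H^*(BS_m)$ by (F1). By (F2) the morphism $R/I_m\to H^*(BE)$ extends to $H^*(BS_m)$, and by (F3) the extension is $(B\rho)^*$ for some $\rho\colon E\to S_m$. Thus $(\iota_m\Theta_mB\rho)^*=g^*$, and (F4) gives $\iota_m\Theta_mB\rho\simeq g$. Take $\hat g=\Theta_mB\rho$.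
\end{proof}

For (ii) we must show $g^*(I_m)=0$ for large $m$. The ideals $I_m$ shrink to zero (Lemma~\ref{lem:limit}), but they need not be eventually zero. We shall place all $I_m$ with $m$ large in one ideal $J$ of nilpotent elements (using Lemma~\ref{lem:nil}) and show that $g^*$ kills such an ideal (Lemma~\ref{lem:reduced}).

\begin{lemma}\label{lem:limit}
For any $p$-compact group $X$ we have $I_1\supseteq I_2\supseteq\cdots$ and $\bigcap_mI_m=0$.
\end{lemma}

\begin{proof}
The inclusions follow from $\iota_{m+1}f_m\simeq\iota_m$. Let $W=\operatorname{hocolim}_mBX_m$. A space whose completion is $p$-complete is $p$-good (Bousfield--Kan, I.5.2), and $W^\wedge_p\simeq BX$ is $p$-complete, so $R\cong H^*(W)$. Over the field $\mathbb F_p$, the group $H^i(W)$ is the dual of $H_i(W)=\operatorname{colim}_mH_i(BX_m)$, hence equals $\lim_mH^i(BX_m)$. A class that maps to zero in every $R_m$ is therefore zero.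
\end{proof}

\begin{lemma}\label{lem:nil}
Let $S\le U(n)$ be a finite $p$-group and let $z\in H^*(BS)$ restrict to zero on every elementary abelian subgroup of $S$. Then $z^N=0$ for $N=n^2+1$.
\end{lemma}

\begin{proof}
The argument is Quillen's. We let $S$ act on a manifold of dimension $n^2$ with elementary abelian stabilizers, chosen so that no cohomology of $BS$ is lost. Let $D\cong(\mathbb Z/p)^n$ be the group of diagonal matrices of order dividing $p$, and let $M=U(n)/D$, a closed manifold of dimension $n^2$. The stabilizer in $S$ of the point $uD$ is $S\cap uDu^{-1}$, which is elementary abelian. For an $S$-space $U$ write $U_{hS}=ES\times_SU$.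

\emph{The map $H^*(BS)\to H^*(M_{hS})$ is injective.} Consider the fibration $M\to BD\to BU(n)$ and the diagonal torus $T^n$, with $H^*(BT^n)=\mathbb F_p[y_1,\dots,y_n]$. This ring is free over the ring $H^*(BU(n))$ of symmetric polynomials. The ring $H^*(BD)$ is free over $\mathbb F_p[y_1,\dots,y_n]$ on the products of distinct degree one generators $x_i$, both for $p$ odd and for $p=2$, where $y_i=x_i^2$. So $H^*(BD)$ is free over $H^*(BU(n))$. The Eilenberg--Moore spectral sequence $\operatorname{Tor}^{H^*(BU(n))}(H^*(BD),\mathbb F_p)\Rightarrow H^*(M)$ is then concentrated in $\operatorname{Tor}_0$, which shows that $H^*(BD)\to H^*(M)$ is onto. The pullback of the fibration along $BS\to BU(n)$ is $M\to M_{hS}\to BS$, and $M\to BD$ factors through $M_{hS}$, so $H^*(M_{hS})\to H^*(M)$ is onto as well. By the Leray--Hirsch theorem $H^*(M_{hS})$ is a free $H^*(BS)$-module on lifts of a basis of $H^*(M)$, and we may take $1$ to be one of them. This gives injectivity. Let $z'$ be the image of $z$.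

\emph{The class $z'$ satisfies $z'^N=0$.} Choose a triangulation of $M$ on which the finite group $S$ acts simplicially. For $0\le i\le n^2$ let $V_i$ be the set of barycenters of $i$-simplices, and let $U_i$ be the union of the open stars of the points of $V_i$ in the barycentric subdivision. The $N$ sets $U_0,\dots,U_{n^2}$ are open and $S$-invariant, and they cover $M$. No simplex of the subdivision has two vertices in $V_i$, so the stars that make up $U_i$ are disjoint, and contracting each linearly to its center is an equivariant deformation retraction of $U_i$ onto $V_i$. Hence $(U_i)_{hS}\simeq(V_i)_{hS}$ is a disjoint union of spaces $BS_v$, one for each orbit in $V_i$, with $S_v$ the stabilizer. On $BS_v$ the class $z'$ is the restriction of $z$ to $S_v$, which is zero. So $z'$ lifts to a class $z_i\in H^*(M_{hS},(U_i)_{hS})$. The product $z_0z_1\cdots z_{n^2}$ lifts $z'^N$ and lies in $H^*(M_{hS},\bigcup_i(U_i)_{hS})=H^*(M_{hS},M_{hS})=0$.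
\end{proof}

For $p$ odd, $H^*(BE)$ has nilpotent elements, but Steenrod operations move them out of the nilradical. For $E=\mathbb Z/p$ and polynomials $f_0,f_1$ in $y$, we have $\beta(f_0+xf_1)=yf_1$, which is not nilpotent if $f_1\ne0$. In higher rank the Bockstein is replaced by products of Milnor operations.

\begin{lemma}\label{lem:reduced}
Let $E$ be an elementary abelian $p$-group and $V\subseteq H^*(BE)$ a subspace that is stable under Steenrod operations and consists of nilpotent elements. Then $V=0$.
\end{lemma}

\begin{proof}
For $p=2$ the ring $H^*(BE)$ is polynomial and has no nonzero nilpotent elements. Let $p$ be odd and $H^*(BE)=\Lambda(x_1,\dots,x_r)\otimes\mathbb F_p[y_1,\dots,y_r]$ with $y_i=\beta x_i$. The Milnor operations $Q_0=\beta$, $Q_{j+1}=P^{p^j}Q_j-Q_jP^{p^j}$ are graded derivations of odd degree with $Q_jx_i=y_i^{p^j}$ and $Q_jy_i=0$; in particular they are linear over $\mathbb F_p[y_1,\dots,y_r]$ and lower the exterior degree by one.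

Suppose that $0\ne z=\sum_Ix_If_I\in V$, where $I$ runs over subsets of $\{1,\dots,r\}$, $x_I$ is the product of the $x_i$, $i\in I$, in increasing order, and $f_I$ is a polynomial in the $y_i$. Let $k$ be maximal such that $f_I\ne0$ for some $I$ with $|I|=k$. For $J=\{j_1<\dots<j_k\}\subseteq\{0,\dots,r-1\}$, the operation $Q_J=Q_{j_1}\cdots Q_{j_k}$ kills $x_I$ when $|I|<k$. When $|I|=k$, the value $Q_Jx_I$ is multilinear and alternating in the factors of $x_I$, so it is $\varepsilon\det(y_i^{p^j})_{i\in I,\,j\in J}$ with a sign $\varepsilon=\pm1$ that depends only on $k$. Hence
\[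
Q_Jz=\varepsilon\sum_{|I|=k}\det\bigl(y_i^{p^j}\bigr)_{i\in I,\,j\in J}\,f_I\ \in\ \mathbb F_p[y_1,\dots,y_r].
\]
The Moore matrix $(y_i^{p^j})_{1\le i\le r,\,0\le j\le r-1}$ has nonzero determinant, since the $r!$ terms of its expansion are distinct monomials with coefficients $\pm1$. So it is invertible over the field $\mathbb F_p(y_1,\dots,y_r)$. Its matrix of $k\times k$ minors, indexed by pairs $(I,J)$, represents the $k$-th exterior power and is invertible too. As the vector $(f_I)_{|I|=k}$ is nonzero, $Q_Jz\ne0$ for some $J$ (for $k=0$ this is $z$ itself). This is a nonzero polynomial in $V$, and it is not nilpotent, a contradiction.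
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}(ii)]
For $0\le r\le n$ let $E_r=(\mathbb Z/p)^r$ and
\[
L_m(r)=\{\varphi\in\operatorname{Hom}_{\mathcal K}(R,H^*(BE_r)):\varphi(I_m)=0\}.
\]
These sets increase with $m$ because the $I_m$ decrease. They lie in a finite set: by (F5) a morphism is determined by its values on finitely many homogeneous generators, and $H^*(BE_r)$ is finite in each degree. So there is $m_0$ with $L_m(r)=L_{m_0}(r)$ for all $m\ge m_0$ and all $r\le n$. Let $J\subseteq R$ be the intersection of the kernels of all $\varphi\in L_{m_0}(r)$, $0\le r\le n$. It is an ideal stable under Steenrod operations, and $I_m\subseteq J$ for $m\ge m_0$, since each such $\varphi$ also lies in $L_m(r)$.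

We show that $a^N=0$ for every $a\in J$, with $N=n^2+1$. Let $m\ge m_0$ and let $E'\le S_m\le U(n)$ be elementary abelian. Commuting unitary matrices are simultaneously diagonalizable, so $E'$ is conjugate into the group $D$ of Lemma~\ref{lem:nil} and has rank $r\le n$. Let $\rho\colon E_r\to S_m$ be an injection with image $E'$. The morphism $(\iota_m\Theta_mB\rho)^*$ kills $I_m$, so it lies in $L_m(r)=L_{m_0}(r)$ and kills $a$. Thus $\Theta_m^*\iota_m^*a$ restricts to zero on every elementary abelian subgroup of $S_m$. Lemma~\ref{lem:nil} gives $\Theta_m^*\iota_m^*(a^N)=0$, and (F1) gives $a^N\in I_m$. Because $N$ does not depend on $m$, the single element $a^N$ lies in $I_m$ for all $m\ge m_0$, so it is zero by Lemma~\ref{lem:limit}.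

Now let $g\colon BE\to BX$. The subspace $g^*(J)\subseteq H^*(BE)$ is stable under Steenrod operations and consists of nilpotent elements, so it is zero by Lemma~\ref{lem:reduced}. Hence $g^*(I_m)=0$ for $m\ge m_0$, and (i) applies.
\end{proof}

\begin{remark}
The counterexamples cannot be uniformly linear. If $X$ in Theorem~\ref{thm:B} is connected and nontrivial, the proof of Corollary~\ref{cor:trivial} gives an essential map $B\mathbb Z/p\to BX$; it does not factor, so by Theorem~\ref{thm:C}(ii) the Sylow $p$-subgroups of the $G_m$ embed in no fixed $U(n)$. The same holds in Theorem~\ref{thm:A}, where $X$ is not connected. If all $S_m$ embedded in $U(n)$, then Lemma~\ref{lem:nil} applied to $\Theta_m^*\iota_m^*y$, together with (F1), would give $y^{n^2+1}\in I_m$ for all $m$, and Lemma~\ref{lem:limit} would give $y^{n^2+1}=0$.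
\end{remark}

\section{Systems of homotopy fixed points}\label{sec:fixed}

A second kind of control comes from the way a system is built. When $BX_m$ is a space of homotopy fixed points of a self-equivalence of $BX$, factorization becomes an invariance condition, which can be tested on the set $[BP,BX]$. Recall that the homotopy pullback of $Z_1\xrightarrow{a}Z\xleftarrow{b}Z_2$ is the space of triples $(z_1,z_2,\omega)$ with $\omega$ a path from $a(z_1)$ to $b(z_2)$. A map into it is a pair of maps $g_1,g_2$ to $Z_1,Z_2$ with a homotopy from $ag_1$ to $bg_2$. The following proposition concerns fixed-point systems of Broto--M{\o}ller type.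

\begin{proposition}\label{prop:D}
Let $X$ be a $p$-compact group, and let $\Lambda=1+p\mathbb Z_p$ for $p$ odd and $\Lambda=1+4\mathbb Z_2$ for $p=2$. Let $\lambda\mapsto\psi^\lambda$ be a homomorphism from $\Lambda$ to the group of homotopy classes of self-equivalences of $BX$, and let $q\in\Lambda$. Suppose that $\iota_m\colon BX_m\to BX$ is the projection from the homotopy pullback of
\[
BX\xrightarrow{\ (1,\,\psi^{q^{p^m}})\ }BX\times BX\xleftarrow{\ \Delta\ }BX .
\]
Then a map $g\colon B\mathcal G\to BX$, with $\mathcal G$ a $p$-local finite group, factors through $\iota_m$ if and only if $\psi^{q^{p^m}}g\simeq g$. Every map $g\colon BP\to BX$ with $P$ a finite $p$-group factors through $\iota_m$ for all large $m$.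
\end{proposition}

\begin{proof}
Write $\psi$ for the representative of $\psi^{q^{p^m}}$ used in the pullback. A map $\hat g\colon B\mathcal G\to BX_m$ consists of maps $g_1,g_2\colon B\mathcal G\to BX$ and homotopies $g_1\simeq g_2$ and $\psi g_1\simeq g_2$; in particular the two projections of $BX_m$ to $BX$ are homotopic, and we take $\iota_m\hat g=g_1$. If $g_1\simeq g$, then $\psi g\simeq\psi g_1\simeq g_2\simeq g_1\simeq g$. Conversely, if $\psi g\simeq g$, take $g_1=g_2=g$ with the constant homotopy and a homotopy $\psi g\simeq g$.

For the second claim we show first that $[BP,BX]$ is finite. By (S3) it suffices to show that $\operatorname{Hom}(P,S)/T$ is finite, where $S$ is a maximal discrete $p$-toral subgroup with maximal torus $T$. There are finitely many homomorphisms $\sigma\colon P\to S/T$. Fix one that has a lift $\rho_0\colon P\to S$, and let $P$ act on $T$ by $w\cdot t=\rho_0(w)t\rho_0(w)^{-1}$. A function $\rho(w)=c(w)\rho_0(w)$ with $c\colon P\to T$ is a homomorphism exactly when $c(ww')=c(w)\,(w\cdot c(w'))$, and every lift of $\sigma$ has this form. Conjugating $\rho$ by $t\in T$ multiplies $c(w)$ by $t\,(w\cdot t)^{-1}$. So the lifts of $\sigma$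 modulo $T$-conjugation are in bijection with $H^1(P;T)$. This group is finite: with $|P|=p^e$ and $T[p^e]$ the finite subgroup of elements killed by $p^e$, the exact sequence $0\to T[p^e]\to T\xrightarrow{p^e}T\to0$ gives an exact sequence $H^1(P;T[p^e])\to H^1(P;T)\xrightarrow{p^e}H^1(P;T)$, in which the last map is zero because $|P|$ annihilates $H^1(P;T)$, and the first group is finite.

The group $\Lambda$ acts on the finite set $[BP,BX]$ by $\lambda\cdot[g]=[\psi^\lambda g]$. If $M$ is the order of the symmetric group of this set, then $\lambda^M$ acts trivially for every $\lambda\in\Lambda$. Write $M=p^ab$ with $b$ prime to $p$. Since $\Lambda\cong\mathbb Z_p$ and $b$ is a unit in $\mathbb Z_p$, every element of $\Lambda$ is a $b$-th power, so every $p^a$-th power is an $M$-th power. For $m\ge a$ the element $q^{p^m}=(q^{p^{m-a}})^{p^a}$ therefore acts trivially, that is, $\psi^{q^{p^m}}g\simeq g$, and the first claim applies.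
\end{proof}

No continuity of $\lambda\mapsto\psi^\lambda$ is needed. The assumption that $P$ is a $p$-group enters only through (S3), which makes $[BP,BX]$ finite.

\begin{thebibliography}{9}

\bibitem{Hanoi}
Carles Broto, Nguyen H V Hung, Nicholas J Kuhn, John H Palmieri, Stewart Priddy, Nobuaki Yagita,
\emph{Algebraic Topology (Hanoi, August 2004): The problem session}, arXiv:0903.5034 (2009).

\bibitem{BLOinv}
Broto, Levi, Oliver, Invent. Math. 151 (2003).

\bibitem{BLOjams}
Broto, Levi, Oliver, J. AMS 16 (2003).

\bibitem{BLOdisc}
Broto, Levi, Oliver, \emph{Discrete models for the $p$-local homotopy theory of compact Lie groups and $p$-compact groups}, Geom. Topol. 11 (2007).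

\bibitem{DW}
Dwyer, Wilkerson, Ann. of Math. 139 (1994).

\bibitem{FM}
Friedlander, Mislin, Comment. Math. Helv. 59 (1984).

\bibitem{Lannes}
Lannes, Publ. IH\'ES 75 (1992).

\bibitem{Mislin}
Mislin, Comment. Math. Helv. 65 (1990).

\bibitem{Quillen}
Quillen, \emph{The spectrum of an equivariant cohomology ring}, Ann. of Math. 94 (1971).

\end{thebibliography}
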